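\title{Maximum nullity can be smaller than the fort number}

\begin{abstract}
The support of a kernel vector of a symmetric matrix described by a graph $G$ is a fort of $G$. This suggests asking whether the maximum nullity $\operatorname{M}(G)$ is at least the maximum number $\operatorname{ft}(G)$ of pairwise disjoint forts, or even at least the fractional zero forcing number $\operatorname{Z}^*(G)$. We show that both inequalities fail: there are graphs on $51$ and $52$ vertices with $\operatorname{M}(G)\le 11<12\le\operatorname{ft}(G)\le \operatorname{Z}^*(G)$, and there are arbitrarily large connected graphs with $\operatorname{M}(G)\le\frac{9}{10}\operatorname{ft}(G)$. The upper bounds hold over every field. The obstruction comes from symmetry: pairwise disjoint forts are the supports of kernel vectors of one real matrix described by $G$ if and only if the bipartite graph between any two of them has no bridge.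
\end{abstract}

\section{Nullity, forts, and the question}\label{sec:intro}

Graphs are simple and undirected, with finite nonempty vertex sets; the only exception is an auxiliary multigraph in Section~\ref{sec:glue}. For a graph $G$ and a field $\mathbb F$, let $S_{\mathbb F}(G)$ be the set of symmetric matrices $A$ over $\mathbb F$, indexed by $V(G)$, such that for $u\ne v$ we have $A_{uv}\neq0$ if and only if $uv\in E(G)$. The diagonal entries are unrestricted. The \emph{maximum nullity} of $G$ over $\mathbb F$ is
\[
\operatorname{M}(\mathbb F,G)=\max\{\operatorname{null}A: A\in S_{\mathbb F}(G)\},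
\]
and we write $S(G)=S_{\mathbb R}(G)$ and $\operatorname{M}(G)=\operatorname{M}(\mathbb R,G)$. Since $A-\lambda I\in S(G)$ whenever $A\in S(G)$, the number $\operatorname{M}(G)$ is the largest multiplicity of an eigenvalue of a matrix in $S(G)$; in particular $\operatorname{M}(G)\ge1$.

Zero forcing records what the pattern of $A$ alone says about $\ker A$. Each vertex is filled or unfilled, and a filled vertex $u$ with exactly one unfilled neighbor $w$ \emph{forces} $w$ to become filled; we write $u\to w$. A set $B\subseteq V(G)$ is a \emph{zero forcing set} if, starting with exactly $B$ filled, repeated forces fill every vertex, and $\operatorname{Z}(G)$ is the minimum size of a zero forcing set. A \emph{fort} is a nonempty set $F\subseteq V(G)$ such that no vertex outside $F$ has exactly one neighbor in $F$. The following known facts link these notions; we include the short proofs. The support of a vector $x$ is $\operatorname{supp}x=\{v: x_v\ne0\}$.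

\begin{lemma}\label{lem:basic}
Let $G$ be a graph, $\mathbb F$ a field, and $A\in S_{\mathbb F}(G)$.
\begin{enumerate}
\item[(a)] A set $B\subseteq V(G)$ is a zero forcing set if and only if it meets every fort.
\item[(b)] If $x\in\ker A$ and $x\neq0$, then $\operatorname{supp}x$ is a fort.
\item[(c)] If $x\in\ker A$ vanishes on a zero forcing set, then $x=0$. Hence $\operatorname{M}(\mathbb F,G)\le \operatorname{Z}(G)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Suppose that $B$ misses a fort $F$. While $F$ is entirely unfilled, a filled vertex lies outside $F$, so if it has a neighbor in $F$ then it has two, both unfilled. Thus no vertex of $F$ is ever forced. Conversely, if the process started at $B$ stops with a nonempty set $U$ unfilled, then no vertex outside $U$ has exactly one neighbor in $U$, so $U$ is a fort that misses $B$.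

(b) For $v\notin\operatorname{supp}x$, row $v$ of $Ax=0$ reads $\sum_w A_{vw}x_w=0$, where $w$ runs over the neighbors of $v$ in $\operatorname{supp}x$. All terms are nonzero, so there cannot be exactly one.

(c) If $x\ne0$, its support is a fort by (b) and meets every zero forcing set by (a). So restriction to a minimum zero forcing set $B$ is an injective map $\ker A\to\mathbb F^B$.
\end{proof}

By part (a), $\operatorname{Z}(G)$ is the optimum of a covering problem: find the fewest vertices that meet every fort. The corresponding packing number is the \emph{fort number} $\operatorname{ft}(G)$, the maximum number of pairwise disjoint forts. Between them lies the \emph{fractional zero forcing number} $\operatorname{Z}^*(G)$, the minimum of $\sum_v x_v$ over weights $x_v\ge0$ with $\sum_{v\in F}x_v\ge1$ for every fort $F$. By linear programming duality, $\operatorname{Z}^*(G)$ is also the maximum of $\sum_F y_F$ over weights $y_F\ge0$ on the forts with $\sum_{F\ni v}y_F\le1$ for every vertex $v$. A zero forcing set is a $0/1$ solution of the first program and a family of disjoint forts is a $0/1$ solution of the second, so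
\begin{equation}\label{eq:chain}
\operatorname{ft}(G)\le \operatorname{Z}^*(G)\le \operatorname{Z}(G).
\end{equation}

Where does $\operatorname{M}(G)$ stand in this chain? For a path, an end vertex is a zero forcing set and $V(G)$ is a fort, so all four parameters equal $1$. For $K_n$ with $n\ge2$, the forts are the sets with at least two vertices, so $\operatorname{ft}=\lfloor n/2\rfloor$; weight $\frac12$ on each vertex and weight $\frac1{n-1}$ on each pair give $\operatorname{Z}^*=n/2$; and the all-ones matrix, together with a set of $n-1$ vertices, gives $\operatorname{M}=\operatorname{Z}=n-1$. Thus $\operatorname{M}$ can be much larger than $\operatorname{Z}^*$, and only lower bounds on $\operatorname{M}$ are in question. The problem, from \cite{CHKMS}, is the following.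

\begin{quote}
\emph{Is $\operatorname{M}(G)\ge\operatorname{ft}(G)$ for every graph $G$? Is $\operatorname{M}(G)\ge \operatorname{Z}^*(G)$ for every graph $G$?}
\end{quote}

There are two reasons to expect a positive answer to the first question. First, it holds if symmetry is dropped. Let $F_1,\dots,F_k$ be pairwise disjoint forts with indicator vectors $\mathbf 1_{F_i}$, and fill in each row $v$ of a real matrix $A$ with the pattern of $G$ separately. If $v\notin F_i$, then $v$ has $d=0$ or $d\ge2$ neighbors in $F_i$, and in the second case the entries $1,\dots,1,-(d-1)$ are nonzero with sum $0$. If $v\in F_i$, the diagonal entry cancels the entries toward the neighbors of $v$ in $F_i$. Then $A\mathbf 1_{F_i}=0$ for all $i$, and the nullity is at least $k$. Second, the inequality holds for small fort number.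

\begin{proposition}\label{prop:small}
If $\operatorname{ft}(G)\le2$, then $\operatorname{M}(G)\ge\operatorname{ft}(G)$.
\end{proposition}

\begin{proof}
Always $\operatorname{M}(G)\ge1$. If $\operatorname{ft}(G)=2$, then $\operatorname{Z}(G)\ge2$ by \eqref{eq:chain}, so $G$ is not a path. Fiedler's theorem \cite{Fiedler} states that $\operatorname{M}(G)=1$ if and only if $G$ is a path, so $\operatorname{M}(G)\ge2$.
\end{proof}

Nevertheless both questions have a negative answer.

\begin{theorem}\label{thm:main}
\begin{enumerate}
\item[(a)] There is a graph $G$ on $52$ vertices such that for every field $\mathbb F$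
\[
\operatorname{M}(\mathbb F,G)\le 11<12\le\operatorname{ft}(G)\le \operatorname{Z}^*(G).
\]
\item[(b)] There is also a graph on $51$ vertices that satisfies these inequalities.
\item[(c)] For every $t\ge1$ there is a connected graph $G$ on $85t$ vertices such that for every field $\mathbb F$
\[
\operatorname{M}(\mathbb F,G)\le 18t<20t\le\operatorname{ft}(G)\le \operatorname{Z}^*(G).
\]
\end{enumerate}
Hence neither $\operatorname{M}\ge\operatorname{ft}$ nor $\operatorname{M}\ge \operatorname{Z}^*$ holds for all graphs, the differences $\operatorname{ft}-\operatorname{M}$ and $\operatorname{Z}^*-\operatorname{M}$ are unbounded on connected graphs, and the graphs in \textup{(c)} satisfy $\operatorname{M}\le\frac9{10}\operatorname{ft}\le\frac9{10}\operatorname{Z}^*$.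
\end{theorem}

Section~\ref{sec:bridge} determines exactly when symmetry prevents disjoint forts from being supports of kernel vectors of one matrix. This does not yet bound the nullity, because a matrix may have a large kernel unrelated to the given forts. Section~\ref{sec:piece} turns the obstruction into a bound on nullity for one $8$-vertex graph, under two extra linear relations on the kernel. Section~\ref{sec:glue} attaches many copies of this graph to a few common vertices that impose the relations, and Section~\ref{sec:count} chooses the pattern of attachment.

\section{Symmetry and bridges}\label{sec:bridge}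

\subsection*{An example}
Let $D$ be the graph on $\{a_1,\dots,a_4,b_1,\dots,b_4\}$ formed by the paths $a_1a_2a_3a_4$ and $b_1b_2b_3b_4$, the four edges $a_kb_k$, and the edge $a_2b_3$ (Figure~\ref{fig:D}). Put
\[
F=\{a_1,b_2,b_3,a_4\},\qquad F'=\{b_1,a_2,a_3,b_4\}.
\]
These sets partition $V(D)$. The $4$-cycles $a_1a_2b_2b_1$ and $a_3a_4b_4b_3$ alternate between $F$ and $F'$ and cover all vertices, so every vertex has at least two neighbors in the set that does not contain it. Hence $F$ and $F'$ are forts of $D$. The edges between $F$ and $F'$ are the edges of the two $4$-cycles and $a_2b_3$; the edge $a_2a_3$ lies inside $F'$ and the edge $b_2b_3$ inside $F$.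

\begin{figure}[ht]
\centering
\begin{tikzpicture}[every node/.style={circle,draw,inner sep=1pt,minimum size=6.5mm}]
\node[fill=gray!40] (a1) at (0,1.5) {$a_1$};
\node (a2) at (1.7,1.5) {$a_2$};
\node (a3) at (3.4,1.5) {$a_3$};
\node[fill=gray!40] (a4) at (5.1,1.5) {$a_4$};
\node (b1) at (0,0) {$b_1$};
\node[fill=gray!40] (b2) at (1.7,0) {$b_2$};
\node[fill=gray!40] (b3) at (3.4,0) {$b_3$};
\node (b4) at (5.1,0) {$b_4$};
\node[rectangle] (i) at (2.55,2.7) {$i$};
\node[rectangle] (j) at (2.55,-1.2) {$j$};
\draw (a1)--(a2)--(a3)--(a4)--(b4)--(b3)--(b2)--(b1)--(a1);
\draw (a2)--(b2) (a3)--(b3);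
\draw[line width=2pt] (a2)--(b3);
\draw[dashed] (a2)--(i)--(a3) (b2)--(j)--(b3);
\end{tikzpicture}
\caption{The graph $D$ (round vertices, solid edges) with its two disjoint forts $F$ (shaded) and $F'$ (white). The edges between $F$ and $F'$ form two $4$-cycles joined by the thick edge $a_2b_3$, which is a bridge of that bipartite graph. The dashed edges show how a copy of $D$ is attached to two outside vertices $i$ and $j$ in the counterexamples.}
\label{fig:D}
\end{figure}

No matrix $A\in S_{\mathbb F}(D)$ has kernel vectors $x,y$ with $\operatorname{supp}x=F$ and $\operatorname{supp}y=F'$. Indeed, rows $a_1,b_2$ of $Ay=0$ and rows $b_1,a_2$ of $Ax=0$ would read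
\begin{align*}
A_{a_1a_2}\,y_{a_2}+A_{a_1b_1}\,y_{b_1}&=0, & A_{b_1a_1}\,x_{a_1}+A_{b_1b_2}\,x_{b_2}&=0,\\
A_{b_2a_2}\,y_{a_2}+A_{b_2b_1}\,y_{b_1}&=0, & A_{a_2a_1}\,x_{a_1}+A_{a_2b_2}\,x_{b_2}+A_{a_2b_3}\,x_{b_3}&=0.
\end{align*}
Multiply the two equations on the left by $x_{a_1}$ and $x_{b_2}$, multiply the two on the right by $-y_{b_1}$ and $-y_{a_2}$, and add. Each edge of the cycle $a_1a_2b_2b_1$ contributes two terms, and they cancel because $A$ is symmetric. What remains is $-A_{a_2b_3}\,x_{b_3}\,y_{a_2}=0$, and all three factors are nonzero.

\subsection*{The cut identity}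
The cancellation in the example uses neither $D$ nor the supports. For vectors $x,y$ indexed by $V(G)$ put
\[
\omega(u,v)=x_uy_v-x_vy_u .
\]
If $x,y\in\ker A$, the numbers $A_{uv}\,\omega(u,v)$ form a flow along the edges of $G$ that is conserved at every vertex, so the net flow across any cut is zero.

\begin{lemma}[cut identity]\label{lem:cut}
Let $A\in S_{\mathbb F}(G)$, let $x,y\in\ker A$, and let $U\subseteq V(G)$. Then
\[
\sum_{u\in U,\ v\notin U}A_{uv}\,\omega(u,v)=0 .
\]
\end{lemma}

\begin{proof}
We have
\[
0=\sum_{u\in U}\bigl(x_u(Ay)_u-y_u(Ax)_u\bigr)=\sum_{u\in U}\ \sum_{v\in V(G)}A_{uv}\,\omega(u,v).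
\]
The terms with $v=u$ vanish since $\omega(u,u)=0$. For distinct $u,v\in U$, the terms of $(u,v)$ and $(v,u)$ cancel, since $A_{uv}=A_{vu}$ and $\omega(v,u)=-\omega(u,v)$.
\end{proof}

Recall that a \emph{bridge} of a graph is an edge whose deletion separates its two ends; an edge is a bridge if and only if it lies on no cycle. A conserved flow vanishes on a bridge, and this is the only obstruction over $\mathbb R$.

\begin{theorem}\label{thm:bridge}
Let $F_1,\dots,F_k$ be pairwise disjoint forts of $G$, and for $i\neq j$ let $H_{ij}$ be the bipartite graph on $F_i\cup F_j$ formed by all edges of $G$ between $F_i$ and $F_j$. The following are equivalent: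
\begin{enumerate}
\item[(i)] some real $A\in S(G)$ has kernel vectors $x^1,\dots,x^k$ with $\operatorname{supp}x^i=F_i$ for all $i$;
\item[(ii)] no $H_{ij}$ $(i\ne j)$ has a bridge.
\end{enumerate}
In particular, if some family of $\operatorname{ft}(G)$ pairwise disjoint forts satisfies \textup{(ii)}, then $\operatorname{M}(G)\ge\operatorname{ft}(G)$.
\end{theorem}

\begin{proof}
(i)$\Rightarrow$(ii). Suppose that $uv$ is a bridge of $H_{ij}$, with $u\in F_i$ and $v\in F_j$, and let $U$ be the vertex set of the component of $H_{ij}-uv$ that contains $u$. Apply Lemma~\ref{lem:cut} to $x=x^i$ and $y=x^j$. The supports are disjoint, so $\omega(a,b)\neq0$ exactly when one of $a,b$ lies in $F_i$ and the other in $F_j$. Hence the nonzero terms of the cut identity come from the edges of $H_{ij}$ that leave $U$. The only such edge is $uv$, so the identity has exactly one nonzero term, which is impossible.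

(ii)$\Rightarrow$(i). We construct a symmetric $A$ with $A\mathbf 1_{F_i}=0$ for all $i$. Let $X=V(G)\setminus(F_1\cup\dots\cup F_k)$. Each edge of $G$ receives one nonzero entry, and non-edges receive $0$.
\begin{itemize}
\item \emph{Inside $F_i$.} Edges get the entry $1$, and $A_{uu}$ is minus the number of neighbors of $u\in F_i$ in $F_i$.
\item \emph{Between $v\in X$ and $F_i$.} If $v$ has $d\geq 2$ neighbors in $F_i$, these edges get the entries $1,\dots,1,-(d-1)$. The case $d=1$ does not occur, since $F_i$ is a fort.
\item \emph{Between $F_i$ and $F_j$.} Here one entry serves two rows, so we need nonzero weights on the edges of $H_{ij}$ with sum $0$ at every vertex. Each edge $e$ of $H_{ij}$ lies on a cycle of $H_{ij}$, which is even. Let $g_e$ be alternately $+1$ and $-1$ on the edges of this cycle and $0$ on all other edges; then $g_e$ has sum $0$ at every vertex and $g_e(e)\neq0$. For each edge $e'$, the coefficient vectors $(\lambda_e)$ with $\sum_e\lambda_eg_e(e')=0$ form a hyperplane, because $g_{e'}(e')\neq0$. Finitely many hyperplanes do not cover a real vector space, so some combination $\sum_e\lambda_eg_e$ is nonzero on every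 edge. Its values are the entries.
\item \emph{Inside $X$.} Edges get the entry $1$ and diagonal entries are $0$.
\end{itemize}
Then $A\in S(G)$. The coordinate $(A\mathbf 1_{F_i})_v$ is the sum of the entries of row $v$ in the columns of $F_i$; it is $0$ for $v\in F_i$, for $v\in X$, and for $v\in F_j$ by the first, second, and third rule.

Nonzero vectors with disjoint supports are linearly independent, so (i) gives $\operatorname{null}A\ge k$, which proves the last claim.
\end{proof}

\begin{remark}\label{rem:eight}
The proof of (i)$\Rightarrow$(ii) works over every field. The converse does not: the three leaves of $K_{1,3}$ form a fort, but over the field with two elements the row of the center would give $1+1+1=0$.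

A bridge needs $|F_i\cup F_j|\ge8$. Indeed, every vertex of $H_{ij}$ has degree $0$ or at least $2$. If $uv$ is a bridge, the component of $u$ in $H_{ij}-uv$ has at least two vertices, and only $u$ can have degree $1$ in it. A tree with at least two vertices has two leaves, so this component contains a cycle, of length at least $4$; the same holds for $v$. The forts $F,F'$ of $D$ attain this minimum.
\end{remark}

\section{The kernel of a matrix described by $D$}\label{sec:piece}

A bridge rules out one shape of kernel, not a large kernel. We first bound the nullity of $D$ by its pattern alone.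

\begin{lemma}\label{lem:two}
The sets $\{a_1,b_1\}$ and $\{a_2,a_3,b_2,b_3\}$ are zero forcing sets of $D$. In particular, every $A\in S_{\mathbb F}(D)$ has nullity at most $2$.
\end{lemma}

\begin{proof}
From $\{a_1,b_1\}$ the forces $a_1\to a_2$, $b_1\to b_2$, $b_2\to b_3$, $a_2\to a_3$, $a_3\to a_4$, $b_3\to b_4$ can be performed in this order; note that $a_2$ has to wait until $b_2$ and $b_3$ are filled. From $\{a_2,a_3,b_2,b_3\}$ we have $a_2\to a_1$, $b_2\to b_1$, $a_3\to a_4$, $b_3\to b_4$. The bound follows from Lemma~\ref{lem:basic}(c).
\end{proof}

The edges $a_2a_3$ and $b_2b_3$ are present for this lemma. Without them, $\{a_1,b_2\}$, $\{a_3,b_4\}$ and $\{b_1,a_2,b_3,a_4\}$ are disjoint forts, the bipartite graphs between them are an edgeless graph and two $4$-cycles, and Theorem~\ref{thm:bridge} gives nullity at least $3$.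

Since $D$ is not a path, Fiedler's theorem and Lemma~\ref{lem:two} give $\operatorname{M}(D)=2$, so the bridge costs nothing in $D$ itself. The cut identity shows how a two-dimensional kernel avoids the obstruction. Three edges leave the set $\{a_1,a_2,b_1,b_2\}$, namely $a_2a_3$, $b_2b_3$ and $a_2b_3$, and flow through $a_2b_3$ can return through the other two. For vectors supported on $F$ and $F'$ these two edges carry no flow. The next lemma closes them by a weaker condition: on the kernel, the coordinates at the two ends of each edge are proportional.

\begin{lemma}\label{lem:one}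
Let $A\in S_{\mathbb F}(D)$. Suppose that there are nonzero $\alpha,\alpha',\beta,\beta'\in\mathbb F$ such that every $x\in\ker A$ satisfies
\begin{equation}\label{eq:rel}
\alpha x_{a_2}+\alpha'x_{a_3}=0\qquad\text{and}\qquad\beta x_{b_2}+\beta'x_{b_3}=0 .
\end{equation}
Then $\operatorname{null}A\le1$.
\end{lemma}

\begin{proof}
Suppose that $x,y\in\ker A$ are linearly independent. Put $p_v=(x_v,y_v)\in\mathbb F^2$, so that $\omega(u,v)$ is the determinant of the matrix with rows $p_u$ and $p_v$. Lemma~\ref{lem:cut} with $U=\{a_1,a_2,b_1,b_2\}$ gives
\[
A_{a_2a_3}\,\omega(a_2,a_3)+A_{b_2b_3}\,\omega(b_2,b_3)+A_{a_2b_3}\,\omega(a_2,b_3)=0 .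
\]
By \eqref{eq:rel} for $x$ and for $y$, we have $p_{a_3}=-(\alpha/\alpha')\,p_{a_2}$ and $p_{b_2}=-(\beta'/\beta)\,p_{b_3}$, so the first two determinants vanish. Since $A_{a_2b_3}\ne0$, also $\omega(a_2,b_3)=0$, that is, $p_{a_2}$ and $p_{b_3}$ are linearly dependent. Therefore $p_{a_2},p_{a_3},p_{b_2},p_{b_3}$ lie in a subspace of $\mathbb F^2$ of dimension at most $1$, and some nonzero linear functional vanishes on it: there is $(s,t)\neq(0,0)$ with $sx_v+ty_v=0$ for $v\in\{a_2,a_3,b_2,b_3\}$. The vector $sx+ty\in\ker A$ vanishes on a zero forcing set, so it is $0$ by Lemmas~\ref{lem:two} and~\ref{lem:basic}(c). This contradicts the independence of $x$ and $y$.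
\end{proof}

The lemma fails without the edge $a_2b_3$. In $D-a_2b_3$ the bipartite graph between $F$ and $F'$ consists of two $4$-cycles, and the proof of Theorem~\ref{thm:bridge} gives a real matrix with $\mathbf 1_F$ and $\mathbf 1_{F'}$ in its kernel. These vectors span the kernel, because $\{a_1,b_1\}$ is still a zero forcing set, and both satisfy $x_{a_2}-x_{a_3}=0$ and $x_{b_2}-x_{b_3}=0$.

\section{Attaching copies of $D$ to common vertices}\label{sec:glue}

The relations \eqref{eq:rel} have the form of two rows of a larger matrix: the row of a new vertex $i$ adjacent to $a_2$ and $a_3$, and the row of a new vertex $j$ adjacent to $b_2$ and $b_3$. Such vertices do not destroy the forts, since $a_2,a_3\in F'$ and $b_2,b_3\in F$. They can, however, add to the nullity, so we let many copies of $D$ share a few of them.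

\subsection*{The construction}
Let $\Lambda$ be a finite loopless multigraph with vertex set $W$ and edge set $E$, and fix an arbitrary order $(i,j)$ of the ends of each edge. The graph $G_\Lambda$ consists of the vertices of $W$ and one copy $D^e$ of $D$, called a \emph{piece}, for each $e\in E$; the pieces are disjoint from each other and from $W$. For $e=(i,j)$, join $i$ to $a_2^e,a_3^e$ and $j$ to $b_2^e,b_3^e$, as in Figure~\ref{fig:D}. An arbitrary set of edges among the vertices of $W$ may be added, and there are no other edges. Thus $G_\Lambda$ has $8|E|+|W|$ vertices. The edges of $\Lambda$ only index the pieces; they are not edges of $G_\Lambda$.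

\begin{lemma}\label{lem:forts}
$\operatorname{ft}(G_\Lambda)\ge2|E|$.
\end{lemma}

\begin{proof}
Let $e=(i,j)$, and let $F^e,F'^e$ be the copies of $F,F'$ in $D^e$. They are forts of $D^e$. The vertex $i$ has two neighbors in $F'^e$ and none in $F^e$, the vertex $j$ has two neighbors in $F^e$ and none in $F'^e$, and no other vertex outside $D^e$ has a neighbor in $D^e$. So $F^e$ and $F'^e$ are forts of $G_\Lambda$, and these $2|E|$ forts are pairwise disjoint.
\end{proof}

\subsection*{Bordered matrices}
The difficulty is that a kernel vector of the block of a piece need not extend by zero to a kernel vector of the whole matrix, so the rows of $i$ and $j$ do not automatically impose \eqref{eq:rel}. The next lemma measures how the rows and columns of $W$ change the nullity.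

\begin{lemma}\label{lem:border}
Let $A=\begin{pmatrix}B&C\\ C^T&Q\end{pmatrix}$ be a symmetric matrix over $\mathbb F$ with $Q$ indexed by $W$, and let
\[
K=\{z\in\mathbb F^W:\ x^TCz=0\text{ for all }x\in\ker B\}.
\]
Then $\operatorname{null}A\le\operatorname{null}B-|W|+2\dim K$.
\end{lemma}

\begin{proof}
Let $\nu=\operatorname{null}B$, let the columns of $N$ be a basis of $\ker B$, and let $r$ be the rank of $N^TC$. Then $K=\ker(N^TC)$, so $\dim K=|W|-r$. Consider the linear map $\binom xz\mapsto z$ on $\ker A$. If $\binom xz\in\ker A$, then $Bx+Cz=0$; multiplying by $N^T$ and using $N^TB=(BN)^T=0$ gives $N^TCz=0$. So the image lies in $K$. The kernel of the map consists of the vectors $\binom x0$ with $Bx=0$ and $C^Tx=0$, that is, $x=Ny$ with $C^TNy=0$. The matrix $C^TN=(N^TC)^T$ has $\nu$ columns and rank $r$, so these $y$ form a space of dimension $\nu-r$. Hence $\operatorname{null}A\le(\nu-r)+\dim K$, and $r=|W|-\dim K$.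
\end{proof}

The bound is small when $K$ is small. When $K$ is large, the equations $x^TCz=0$ for $z\in K$ constrain $\ker B$.

\begin{example}\label{ex:one}
Let $\Lambda$ be a single edge $(i,j)$, so that $B\in S_{\mathbb F}(D)$ and $\operatorname{null}A\le\operatorname{null}B-2+2\dim K$. If $\dim K\le1$, Lemma~\ref{lem:two} gives $\operatorname{null}A\le2$. If $\dim K=2$, Lemma~\ref{lem:two} alone gives $4$. But then both unit vectors of $\mathbb F^W$ lie in $K$, which says that every $x\in\ker B$ satisfies $A_{a_2i}x_{a_2}+A_{a_3i}x_{a_3}=0$ and $A_{b_2j}x_{b_2}+A_{b_3j}x_{b_3}=0$. Lemma~\ref{lem:one} gives $\operatorname{null}B\le1$ and $\operatorname{null}A\le3$. The bridge saves one unit, but the two added vertices cost two, and the bound stays above the two forts of the piece.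
\end{example}

In general $K$ need not contain unit vectors. The argument only needs that the pair $(z_i,z_j)$ takes all values as $z$ ranges over $K$, and this holds for all pairs inside a suitable set $T$ of $\dim K$ coordinates. The cost is then linear in $|T|$, while one unit is saved for every edge of $\Lambda$ inside $T$. For $T\subseteq W$ let $e_\Lambda(T)$ be the number of edges of $\Lambda$, counted with multiplicity, with both ends in $T$.

\begin{theorem}\label{thm:upper}
For every field $\mathbb F$,
\[
\operatorname{M}(\mathbb F,G_\Lambda)\le 2|E|-|W|+\max_{T\subseteq W}\bigl(2|T|-e_\Lambda(T)\bigr).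
\]
\end{theorem}

\begin{proof}
Let $A\in S_{\mathbb F}(G_\Lambda)$, written in block form as in Lemma~\ref{lem:border}, and let $\kappa=\dim K$. There are no edges between different pieces, so $B=\bigoplus_{e\in E}A_e$ with $A_e\in S_{\mathbb F}(D)$, and $\operatorname{null}B=\sum_e\operatorname{null}A_e$.

A matrix whose columns form a basis of $K$ has rank $\kappa$, so it has $\kappa$ linearly independent rows. Let $T\subseteq W$ index them. Then $|T|=\kappa$ and the coordinate projection $K\to\mathbb F^T$ is bijective.

Let $e=(i,j)$ have both ends in $T$; we claim that $\operatorname{null}A_e\le1$. Let $x\in\ker A_e$ and extend it by $0$ to a vector in $\ker B$. The only edges between $D^e$ and $W$ are the four attaching edges, so for all $z\in K$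
\[
0=x^TCz=z_i\bigl(A_{a_2^e i}\,x_{a_2^e}+A_{a_3^e i}\,x_{a_3^e}\bigr)+z_j\bigl(A_{b_2^e j}\,x_{b_2^e}+A_{b_3^e j}\,x_{b_3^e}\bigr).
\]
Since $\Lambda$ has no loops, $i\ne j$, and by the choice of $T$ there are vectors $z\in K$ with $(z_i,z_j)=(1,0)$ and with $(z_i,z_j)=(0,1)$. So both brackets vanish for every $x\in\ker A_e$. Their four coefficients are entries of $A$ on edges of $G_\Lambda$, hence nonzero and independent of $x$, and Lemma~\ref{lem:one} proves the claim.

All other pieces have $\operatorname{null}A_e\le2$ by Lemma~\ref{lem:two}, so $\operatorname{null}B\le2|E|-e_\Lambda(T)$. Lemma~\ref{lem:border} gives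
\[
\operatorname{null}A\le 2|E|-e_\Lambda(T)-|W|+2|T| .\qedhere
\]
\end{proof}

The block $Q$ does not enter the proof, which is why the edges inside $W$ are arbitrary.

\section{The counterexamples}\label{sec:count}

By Lemma~\ref{lem:forts} and Theorem~\ref{thm:upper}, we have $\operatorname{M}(\mathbb F,G_\Lambda)<2|E|\le\operatorname{ft}(G_\Lambda)$ as soon as
\begin{equation}\label{eq:dense}
e_\Lambda(T)>2|T|-|W|\qquad\text{for every }T\subseteq W .
\end{equation}
The condition is automatic for $|T|<|W|/2$, and it asks every larger set to span many edges, so complete graphs are the first candidates. If $\Lambda$ is a complete graph and $|T|=\kappa$, then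
\begin{equation}\label{eq:complete}
2|T|-e_\Lambda(T)=2\kappa-\binom\kappa2=\frac{\kappa(5-\kappa)}2,
\end{equation}
which equals $0,2,3,3,2,0$ for $\kappa=0,1,\dots,5$ and is negative for $\kappa\geq 6$.

\begin{proof}[Proof of Theorem~\ref{thm:main}]
In each part, $\operatorname{ft}\le \operatorname{Z}^*$ holds by \eqref{eq:chain}, the lower bound on $\operatorname{ft}$ comes from Lemma~\ref{lem:forts}, and the upper bound on $\operatorname{M}(\mathbb F,\cdot)$ comes from Theorem~\ref{thm:upper}.

(a) Let $\Lambda=K_4$, with no edges added inside $W$. Then $|W|=4$ and $|E|=6$, so $G_\Lambda$ has $48+4=52$ vertices and $\operatorname{ft}\ge12$. By \eqref{eq:complete} the maximum in Theorem~\ref{thm:upper} is $3$, so $\operatorname{M}(\mathbb F,G_\Lambda)\le12-4+3=11$.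

(b) Let $\Lambda$ be $K_3$ with every edge doubled. Then $|W|=3$ and $|E|=6$, so $G_\Lambda$ has $48+3=51$ vertices and $\operatorname{ft}\ge12$. For $|T|=\kappa$ we get $2\kappa-2\binom\kappa2=\kappa(3-\kappa)$, with values $0,2,2,0$ for $\kappa=0,\dots,3$. So $\operatorname{M}(\mathbb F,G_\Lambda)\le12-3+2=11$.

(c) Let $\Lambda$ be the disjoint union of $t$ copies of $K_5$, and add edges inside $W$ so that the subgraph of $G_\Lambda$ induced by $W$ is connected. Each piece is connected and has a neighbor in $W$, so $G_\Lambda$ is connected. Here $|W|=5t$ and $|E|=10t$, so there are $80t+5t=85t$ vertices and $\operatorname{ft}\ge20t$. If $T$ has $\kappa_s$ vertices in the $s$-th copy of $K_5$, then $2|T|-e_\Lambda(T)=\sum_{s=1}^t\kappa_s(5-\kappa_s)/2\le3t$. So $\operatorname{M}(\mathbb F,G_\Lambda)\le20t-5t+3t=18t$.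

In (c) we have $\operatorname{ft}-\operatorname{M}\ge2t$ and $\operatorname{M}\le\frac9{10}\cdot20t\le\frac9{10}\operatorname{ft}$, which gives the final statement.
\end{proof}

\begin{remark}
The graphs in (a) and (b) are connected as well, since $\Lambda$ is connected and the piece $D^e$ joins the two ends of $e$. In all these graphs the edge $a_2^eb_3^e$ is a bridge of the bipartite graph between $F^e$ and $F'^e$, so condition (ii) of Theorem~\ref{thm:bridge} fails for the forts of Lemma~\ref{lem:forts}. If all edges $a_2^eb_3^e$ are deleted, condition (ii) holds for these forts, and the maximum nullity is at least $2|E|$.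
\end{remark}

\begin{remark}
The choices of $\Lambda$ are the natural ones for our two bounds. Condition \eqref{eq:dense} fails for $|W|\le2$, where a set $T$ with $|W|/2\le|T|\le1$ spans no edge. For $|W|=3$ it requires $e_\Lambda(T)\ge2$ for every pair $T$, for $|W|=4$ it requires $e_\Lambda(T)\ge1$ for every pair, and for $|W|\ge5$ the set $T=W$ requires $|E|\ge|W|+1$. In each case $|E|\ge6$, so \eqref{eq:dense} forces at least $51$ vertices. For $\Lambda=K_m$ with $m\ge2$, the bound of Theorem~\ref{thm:upper} is $2|E|-(m-3)$, and the relative saving satisfies $\frac{m-3}{m(m-1)}\le\frac1{10}$ because $(m-5)(m-6)\ge0$; equality holds for $m=5$ and $m=6$. These observations concern only Lemma~\ref{lem:forts} and Theorem~\ref{thm:upper}. We do not claim that the order $51$ or the constant $\frac9{10}$ is optimal.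
\end{remark}

\begin{thebibliography}{9}

\bibitem{CHKMS}
Thomas R. Cameron, Leslie Hogben, Franklin H.J. Kenter, Seyed Ahmad Mojallal, and Houston Schuerger,
\emph{Forts, (fractional) zero forcing, and Cartesian products of graphs},
arXiv:2310.17904 (2023).

\bibitem{Fiedler}
M. Fiedler,
\emph{A characterization of tridiagonal matrices},
Linear Algebra Appl. 2 (1969) 191--197.

\end{thebibliography}
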